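# Minimal rational curves that forbid $m$-positive bisectional curvature

## 1. A double cover of $\mathbb P^5$ branched along a quartic

We begin with one explicit fivefold,
$$M=\{z^2=x_0^4+x_1^4+x_2^4+x_3^4+x_4^4+x_5^4\}.$$
It has no rational curves of small anticanonical degree. A natural converse statement in Kähler geometry would therefore give it a metric with a certain positivity of curvature. We show by hand that no such metric exists, and then ask what has to change for other dimensions and other degrees of positivity.

### Definitions and the question

All manifolds are connected. Let $M^n$ be a compact Kähler manifold of complex dimension $n$ with Kähler metric $g$ and curvature tensor $R$. Our sign convention is $R(U,\bar U,V,\bar W)=g(\Theta(U,\bar U)V,W)$, where $\Theta$ is the Chern curvature of $(T_M,g)$; with it the Fubini–Study metric is positive. For $x\in M$ and $0\ne U\in T_xM$ (holomorphic tangent space), let $\lambda_1(x,U)\le\dots\le\lambda_n(x,U)$ be the eigenvalues with respect to $g$ of the Hermitian form $(V,W)\mapsto R(U,\bar U,V,\bar W)$. Rescaling $U$ multiplies them all by a positive factor, so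 their signs, and the signs of their partial sums, do not depend on the length of $U$.

**Definition.** For $1\le m\le n$, the metric $g$ has $m$-positive bisectional curvature if
$$\lambda_1(x,U)+\dots+\lambda_m(x,U)>0\qquad\text{for all }x\in M,\ 0\neq U\in T_xM .$$

For $m=n$ this is positivity of the Ricci curvature. The condition weakens as $m$ grows: if $\lambda_1+\dots+\lambda_m>0$, then the largest of these, $\lambda_m$, is positive, so $\lambda_j>0$ for all $j\ge m$, and adding further eigenvalues keeps the sum positive. In particular an $m$-positive metric has positive Ricci curvature, so $M$ is Fano.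

**Definition.** For a Fano manifold $M$, the pseudoindex is $i(M)=\min\{-K_M\cdot C: C\subset M\text{ a rational curve}\}$.

**Example (projective space).** For a suitably scaled Fubini–Study metric on $\mathbb P^n$ we have $R(U,\bar U,V,\bar V)=|U|^2|V|^2+|\langle U,V\rangle|^2$. For unit $U$ the eigenvalues are $1$ ($n-1$ times) and $2$, so the metric is $1$-positive. A curve of degree $d$ has anticanonical degree $(n+1)d$, so $i(\mathbb P^n)=n+1$.

**Example (products).** Take $\mathbb P^a\times\mathbb P^b$ with $a\ge b\ge1$ and the product metric. For $U=(u_1,u_2)$ the form is block diagonal, and the $k$-th block is positive definite if $u_k\neq0$ and zero if $u_k=0$. So the eigenvalue $0$ has multiplicity $b$ when $u_2=0$, multiplicity $a$ when $u_1=0$, multiplicity $0$ otherwise, and the remaining eigenvalues are positive. The product metric is thus $m$-positive exactly when $m\ge a+1$. A curve of bidegree $(d_1,d_2)$ has anticanonical degree $(a+1)d_1+(b+1)d_2$, so $i=b+1$, attained by a line in the second factor.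

The following is known: if $n>m$ and $M^n$ admits a Kähler metric with $m$-positive bisectional curvature, then $M$ is Fano and $i(M)\ge n-m+2$. (We will see the inequality drop out of a short argument in Section 2.) The converse is known to hold for $m=1,2$. The question, from Jiangtao Li, "A generalized Frankel conjecture via the Yang-Mills flow", arXiv:2511.04003 (2025), is about larger $m$:

> If $n>m>2$ and $M^n$ is Fano with $i(M)\ge n-m+2$, does $M$ admit a Kähler metric with $m$-positive bisectional curvature?

The products are a first test, and they pass it. With $n=a+b$, the condition $i\ge n-m+2$ reads $b+1\ge a+b-m+2$, that is, $m\ge a+1$, which is exactly the condition for the product metric to be $m$-positive. The fivefold above fails the test.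

**Proposition 1.** The manifold $M=\{z^2=\sum_{i=0}^5x_i^4\}$ is a Fano fivefold with $i(M)=4=5-3+2$, and it admits no Kähler metric with $3$-positive bisectional curvature.

The proof needs two lemmas about vector bundles on $\mathbb P^1$ and the geometry of a double cover. We state these with general letters, since they will be used again.

### Curvature seen on a rational curve

We write $\mathcal O(k)$ for $\mathcal O_{\mathbb P^1}(k)$. By Grothendieck's theorem, for a nonconstant $f:\mathbb P^1\to M$ we can write
$$f^*T_M\cong\bigoplus_{i=1}^n\mathcal O(a_i),\qquad a_1\le\dots\le a_n,\qquad \sum_i a_i=\deg f^*(-K_M).$$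
For example, for a line in $\mathbb P^n$ the $a_i$ are $1,\dots,1,2$. For a line in the second factor of $\mathbb P^a\times\mathbb P^b$ they are $0$ ($a$ times), $1$ ($b-1$ times), and $2$.

The next lemma turns a pointwise curvature condition into a condition on these integers.

**Lemma 1.** If $M$ has $m$-positive bisectional curvature, every rank $m$ quotient bundle $Q$ of $f^*T_M$ has $\deg Q>0$. In particular
$$a_1+\dots+a_m\ge1,\qquad\text{and hence}\qquad a_j\ge1\ \text{ for all } j\ge m.\tag{1}$$
If only $\lambda_1+\dots+\lambda_m\ge0$ holds everywhere, then $\deg Q\ge0$.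

**Proof.** Give $E=f^*T_M$ the metric $f^*g$. Let $S=\ker(E\to Q)$, and identify $Q$ with $S^\perp$, carrying the quotient metric. Let $w$ be a local coordinate on $\mathbb P^1$ and put $U=f_*\partial_w$. The curvature of $E$ is the pullback of the curvature of $T_M$. Curvature does not decrease in quotients: if $Bq$ denotes the $S$-component of $\bar\partial_E$ in the direction $\partial_{\bar w}$ applied to a lift of $q$ to $S^\perp$, the textbook formula is
$$\langle\Theta_Q(\partial_w,\partial_{\bar w})q,q\rangle=\langle\Theta_E(\partial_w,\partial_{\bar w})q,q\rangle+|Bq|^2\ \ge\ R(U,\bar U,q,\bar q).$$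
Sum over an orthonormal basis $q_1,\dots,q_m$ of $S^\perp$ at a point. The trace of a Hermitian form over an $m$-dimensional subspace is at least the sum of its $m$ smallest eigenvalues (Ky Fan). So at points where $U\ne0$,
$$\operatorname{tr}\Theta_Q(\partial_w,\partial_{\bar w})\ \ge\ \lambda_1(U)+\dots+\lambda_m(U)>0 .$$
Where $U=0$ the form $R(U,\bar U,\cdot,\cdot)$ is zero and the trace is $\ge0$. Since $f$ is nonconstant, $U\neq0$ off a finite set. Hence $\deg Q=\int_{\mathbb P^1}\frac{i}{2\pi}\operatorname{tr}\Theta_Q>0$. In the semipositive case the same computation gives $\ge0$.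

Now apply this to the quotient $Q=\bigoplus_{i\le m}\mathcal O(a_i)$. Its degree is a positive integer, so $a_1+\dots+a_m\ge1$. The largest of these $m$ integers, $a_m$, is then $\ge1$, and so are all later ones. $\square$

**Ampleness gives the same inequality.** The curvature of $\Lambda^mT_M$ in direction $U$ acts as a derivation, so its Hermitian form on $\Lambda^mT_xM$ has eigenvalues $\lambda_{i_1}+\dots+\lambda_{i_m}$ with $i_1<\dots<i_m$. The smallest is $\lambda_1+\dots+\lambda_m$. Thus $m$-positivity of $g$ says that $\Lambda^mT_M$ with the induced metric is Griffiths positive, and a Griffiths positive bundle is ample. Conversely, (1) needs only ampleness: if $\Lambda^mT_M$ is ample, so is its pullback under the map $f$, which is finite onto its image, and so is the quotient line bundle $\mathcal O(a_1+\dots+a_m)$ of that pullback, whence $a_1+\dots+a_m\ge1$. Whenever we contradict (1) below, we therefore also prove that $\Lambda^mT_M$ is not ample.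

To contradict (1) we need lower bounds on the large $a_i$. These come from subsheaves.

**Lemma 2.** A rank $k$ subsheaf $S\subset\bigoplus_{i=1}^n\mathcal O(a_i)$ on $\mathbb P^1$, with $a_1\le\dots\le a_n$, has $\deg S\le a_{n-k+1}+\dots+a_n$.

**Proof.** $S$ is torsion free, hence locally free. The inclusion is injective on generic fibers, so $\det S\to\Lambda^k\bigl(\bigoplus\mathcal O(a_i)\bigr)=\bigoplus_{|I|=k}\mathcal O\bigl(\sum_{i\in I}a_i\bigr)$ is nonzero. A nonzero map $\mathcal O(\deg S)\to\mathcal O(e)$ requires $\deg S\le e$, so $\deg S\le\max_I\sum_{i\in I}a_i$, which is the sum of the $k$ largest. $\square$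

### The geometry of a double cover

Let $n\ge4$ and $2\le b\le n$, and let $B=\{F=0\}\subset\mathbb P^n$ be a smooth hypersurface of degree $2b$; Proposition 1 has $n=5$, $b=2$. Let $p:L\to\mathbb P^n$ be the total space of $\mathcal O_{\mathbb P^n}(b)$, with tautological section $z$ of $p^*\mathcal O(b)$. Put
$$M=\{z^2=F\}\subset L,\qquad\varphi=p|_M:M\to\mathbb P^n,$$
a finite map of degree $2$; $M$ is compact because $z$ is bounded over $\mathbb P^n$ by the equation.

**Step 1: $M$ is smooth and connected.** The differential of $z^2-F$ is $2z\,dz-dF$. It is nonzero where $z\ne0$; where $z=0$ we are over $B$, and $dF\neq0$ there because $B$ is smooth. So $M$ is a compact manifold of dimension $n$. The image under the finite map $\varphi$ of a connected component is closed analytic of dimension $n$, so it is all of $\mathbb P^n$. Two components would give every point of $\mathbb P^n$ at least two preimages. But a point of $B\ne\emptyset$ has exactly one preimage.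

**Step 2: $M$ is Fano and $i(M)\ge n+1-b$.** From $0\to p^*\mathcal O(b)\to T_L\to p^*T_{\mathbb P^n}\to0$ we get $K_L=p^*\mathcal O(-n-1-b)$. Since $M$ is the zero divisor of a section of $p^*\mathcal O(2b)$, adjunction gives
$$K_M=\varphi^*\mathcal O(-n-1-b+2b)=\varphi^*\mathcal O(-(n+1-b)).$$
As $\varphi$ is finite, $\varphi^*\mathcal O(1)$ is ample, and $n+1-b\ge1$, so $M$ is Fano. For every curve $C$ the integer $\varphi^*\mathcal O(1)\cdot C$ is at least $1$, so $-K_M\cdot C\ge n+1-b$.

**Step 3: the tangent bundle along the ramification divisor.** Let $R=M\cap\{z=0\}\cong B$, the fixed locus of the involution $\sigma:z\mapsto-z$. Since $dF\ne0$ along $B$, near a point of $R$ we may use $F$ as one coordinate on $\mathbb P^n$. On $M$ we have $F=z^2$, so $z$ together with the remaining coordinates is a coordinate system on $M$, in which $\sigma$ changes the sign of $z$ only. Hence $T_M|_R$ is the direct sum of the $+1$-eigenbundle of $d\sigma$, which is $T_R$, and the $-1$-eigenbundle, which maps isomorphically to $N_{R/M}$. The same coordinates show that the section $z$ of $\varphi^*\mathcal O(b)$ vanishes on $R$ to first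 order and nowhere else. So $N_{R/M}\cong\mathcal O_B(b)$, and
$$T_M|_R\cong T_B\oplus\mathcal O_B(b).\tag{2}$$

**Step 4: a line in the branch divisor.** Suppose $B$ contains a line $\ell$, viewed as a curve in $R\subset M$. Then $\varphi^*\mathcal O(1)\cdot\ell=1$, so $-K_M\cdot\ell=n+1-b$, and by Step 2, $i(M)=n+1-b$. By (2), $T_M|_\ell$ contains $T_\ell\oplus\mathcal O(b)=\mathcal O(2)\oplus\mathcal O(b)$. Lemma 2 with $k=2$ and with $k=1$ gives
$$a_{n-1}+a_n\ge b+2,\qquad a_n\ge b.\tag{3}$$
The Fermat hypersurface $\sum_{i=0}^nx_i^{d}=0$ with $d=2b$ is smooth, and with $\zeta^{d}=-1$ it contains the line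
$$\ell=\{[\zeta u:u:\zeta v:v:0:\dots:0]\}.$$

### Proof of Proposition 1

Take $n=5$, $b=2$ and the Fermat quartic. Then $i(M)=5+1-2=4$, and along $\ell$ we have $a_1+\dots+a_5=4$. If $M$ had a $3$-positive metric, (1) would give $a_1+a_2+a_3\ge1$, while (3) gives $a_4+a_5\ge4$. The sum would be at least $5$, a contradiction. $\square$

A line in the branch divisor has one $\mathcal O(2)$ because it is a rational curve, and a second one because the double cover bends in the normal direction. The total degree $4$ has no room for both next to $a_1+a_2+a_3\ge1$.

## 2. Branch divisors of degree $2(m-1)$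

What changes for a general pair $n>m>2$? The target is that the answer is negative every time.

**Theorem 1.** For all integers $n>m>2$ there is a Fano manifold $M^n$ with $i(M)=n-m+2$ that admits no Kähler metric with $m$-positive bisectional curvature. One may take:

* (A) if $(n,m)\neq(4,3)$: $M$ the double cover of $\mathbb P^n$ branched along a smooth hypersurface $B$ of degree $2(m-1)$ containing a line, e.g. $B=\{\sum_{i=0}^nx_i^{2m-2}=0\}$;
* (B) if $(n,m)=(4,3)$: $M=\{z^2+y^3+x_1^6+x_2^6+x_3^6+x_4^6=0\}\subset\mathbb P(1,1,1,1,2,3)$.

In these examples $\Lambda^mT_M$ is not even ample.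

So the converse holds for no pair $n>m>2$. In all the examples the obstruction is a rational curve of minimal anticanonical degree. To see which minimal curves obstruct, we ask what (1) says about a curve of the smallest allowed degree.

**Lemma 3.** Let $n>m$, and let $f:\mathbb P^1\to M^n$ be nonconstant and satisfy (1). Then $\sum a_i\ge n-m+2$. If $\sum a_i=n-m+2$, then
$$a_1+\dots+a_m=1,\qquad a_{m+1}=\dots=a_{n-1}=1,\qquad a_n=2,\tag{4}$$
where the middle condition is empty if $n=m+1$.

**Proof.** The differential $df:\mathcal O(2)=T_{\mathbb P^1}\to f^*T_M$ is nonzero, so $a_n\ge2$ (Lemma 2 with $k=1$, applied to the image of $df$, which is isomorphic to $\mathcal O(2)$). By (1), $a_1+\dots+a_m\ge1$ and $a_j\ge1$ for $m<j<n$. Adding,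
$$\sum a_i\ge1+(n-m-1)+2=n-m+2,$$
and equality forces equality in each estimate. $\square$

With Lemma 1 this proves the inequality $i(M)\ge n-m+2$ for $m$-positive metrics: apply it to the normalization $\mathbb P^1\to C$ of a rational curve. It also says what we must look for. On a manifold with $i(M)=n-m+2$, a minimal curve rules out $m$-positivity if $a_n\ge3$; if $n\ge m+2$, it also does so if $a_{n-1}+a_n\ge4$, since (4) would force $a_{n-1}+a_n=3$.

**Proof of Theorem 1, case (A).** Let $n>m>2$ with $(n,m)\ne(4,3)$, and let $b=m-1$. Then $b\ge2$, $n\ge4$ and $b\le n$, so the construction of Section 1 applies. Let $B$ be smooth of degree $2b$ and contain a line $\ell$; the Fermat hypersurface is an example. By Step 4, $i(M)=n+1-b=n-m+2=\sum a_i$ along $\ell$. Suppose (1) holds along $\ell$, as it would if $M$ had an $m$-positive metric, or if $\Lambda^mT_M$ were ample. Then (4) holds.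

**Case $n\ge m+2$.** Here (4) gives $a_{n-1}=1$ and $a_n=2$, so $a_{n-1}+a_n=3$. But (3) gives $a_{n-1}+a_n\ge b+2\ge4$, a contradiction.

**Case $n=m+1$.** Now $n-1=m$, so $a_{n-1}$ belongs to the block $a_1+\dots+a_m=1$, and (4) no longer bounds it by $1$; the previous argument is not available. However, $(n,m)\neq(4,3)$ forces $m\ge4$, so $b\ge3$. By (3), $a_n\ge b\ge3$, while (4) says $a_n=2$, a contradiction. $\square$

Thus the normal summand $\mathcal O(b)$ obstructs in two ways: as a second summand of degree at least $2$ when $n\ge m+2$, and as a summand of degree at least $3$ when $b\geq3$. For $(n,m)=(4,3)$ neither is available from (3).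

## 3. The splitting along a Fermat line, and the pair $(4,3)$

For $(4,3)$ the natural attempt is the same construction: $b=2$, the double cover of $\mathbb P^4$ branched along the Fermat quartic. Inequality (3) gives only $a_3+a_4\ge4$ and $a_4\ge2$. To see whether the line obstructs anyway, we compute its splitting type exactly. We do this for all $b$, because Section 5 uses it.

**Step 1: the tangent bundle of a Fermat surface on its line.** Let $S\subset\mathbb P^3$ be the Fermat surface of degree $d$ and $\ell=\{[\zeta u:u:\zeta v:v]\}\subset S$ with $\zeta^d=-1$. Since $K_S=\mathcal O_S(d-4)$, adjunction gives $\deg N_{\ell/S}=-2-(d-4)=2-d$. The sequence $0\to\mathcal O(2)\to T_S|_\ell\to\mathcal O(2-d)\to0$ splits, because the extension class lies in $H^1(\mathcal O(2-(2-d)))=H^1(\mathcal O(d))=0$. So $T_S|_\ell\cong\mathcal O(2)\oplus\mathcal O(2-d)$.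

**Step 2: the Fermat surface inside the double cover.** Let $F=\sum_{i=0}^nx_i^{2b}$, $d=2b$, and $S=M\cap\{z=x_4=\dots=x_n=0\}$, which is the Fermat surface in $\mathbb P^3$. We claim that $z,x_4,\dots,x_n$ vanish transversally on $M$ along $S$. In a chart of $\mathbb P^n$ where one of $x_0,\dots,x_3$ is $1$, let $h$ be the dehomogenized $F$. At a point of $S$ we have $z=0$, so $T_M=\ker(2z\,dz-dh)=\ker dh$. There $\partial h/\partial x_j=0$ for $j\ge4$, while $dh$ is nonzero in the directions of the remaining coordinates among $x_0,\dots,x_3$, because $S$ is smooth. Hence $dz,dx_4,\dots,dx_n,dh$ are linearly independent, and the claim follows. Therefore $N_{S/M}\cong\mathcal O_S(b)\oplus\mathcal O_S(1)^{n-3}$.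

**Step 3: splitting off the normal bundle.** The group $\mu_2\times\mu_{2b}^{\,n-3}$ acts on $M$ by multiplying $z,x_4,\dots,x_n$ by roots of unity, and it fixes $S$ pointwise. So $T_M|_S$ is a direct sum of eigenbundles for characters of the group. The group acts trivially on $T_S$. On the summands of $N_{S/M}$, which are detected by $dz,dx_4,\dots,dx_n$, it acts by nontrivial characters. Hence the invariant part of $T_M|_S$ is exactly $T_S$, and the sum of the other eigenbundles maps isomorphically to $N_{S/M}$. So $T_M|_S\cong T_S\oplus N_{S/M}$, and restricting to $\ell$,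
$$T_M|_\ell\cong\mathcal O(2)\oplus\mathcal O(b)\oplus\mathcal O(1)^{n-3}\oplus\mathcal O(2-2b).\tag{5}$$
As a check, the degrees add up to $2+b+(n-3)+2-2b=n+1-b$.

**The pair $(4,3)$.** With $n=4$, $b=2$, (5) reads $(a_1,a_2,a_3,a_4)=(-2,1,2,2)$. So $a_1+a_2+a_3=1$: condition (1) holds for $m=3$, with the pattern (4), and this line does not obstruct $3$-positivity.

What would obstruct? The minimal degree is $n-m+2=3$, and $a_1+a_2+a_3=3-a_4$. So (1) fails on a minimal curve if and only if $a_4\ge3$. The differential gives a nonzero map $\mathcal O(2)\to f^*T_M$; if it vanishes at a point, it factors through $\mathcal O(3)$, and then $a_4\ge3$. So we want a minimal rational curve with a cusp.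

Double covers cannot supply one. If $\varphi^*\mathcal O(1)\cdot C=1$, then $\deg(C\to\varphi(C))\cdot\deg\varphi(C)=1$, so $\varphi(C)$ is a line and $C\to\varphi(C)$ is finite and birational onto a normal curve, hence an isomorphism. Every curve of degree $1$ is smooth. The argument uses only that the degree is computed by a map to projective space, that is, that $\varphi^*\mathcal O(1)$ has no base points. We should therefore take a generator $\mathcal O(1)$ with base points, and weighted sextics provide this.

## 4. Cuspidal curves of degree one on weighted sextics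

Let $n\ge4$. This section treats $m=3$ in every dimension $n\geq 4$; the case needed for Theorem 1 is $n=4$.

Let $\mathbb P=\mathbb P(1^n,2,3)$, the quotient of $\mathbb C^{n+2}\setminus0$ by $\lambda\cdot(x,y,z)=(\lambda x,\lambda^2y,\lambda^3z)$, with $x=(x_1,\dots,x_n)$; it has dimension $n+1$.

**Step 1: the ambient manifold.** If some $x_i\neq0$, an isotropy element has $\lambda=1$. If $x=0$ and $yz\ne0$, then $\lambda^2=\lambda^3=1$, so $\lambda=1$. Only over the two points $[0:1:0]$ and $[0:0:1]$ is the isotropy nontrivial. Let $W$ be the complement of these two points. It is a manifold, carries a line bundle $\mathcal O(1)$ whose sections include the $x_i$, and has the Euler sequence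
$$0\to\mathcal O\to\mathcal O(1)^n\oplus\mathcal O(2)\oplus\mathcal O(3)\to T_W\to0,$$
so $K_W=\mathcal O(-n-5)$.

**Step 2: a normal form for sextics.** Let $M\subset W$ be a smooth hypersurface of $\mathbb P$ of degree $6$ avoiding the two points. Avoiding $[0:0:1]$ means that $z^2$ occurs in the equation, and avoiding $[0:1:0]$ means that $y^3$ occurs. Completing the square in $z$ adds to the rest a multiple of $(c_3(x)+l(x)y)^2$, with $c_3$ cubic and $l$ linear, which does not affect the coefficient of $y^3$. Completing the cube in $y$ then removes the $y^2$ term. After rescaling,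
$$M=\{z^2+y^3+a(x)y+c(x)=0\},\qquad\deg a=4,\quad\deg c=6 .$$
For $a=0$ and $c=\sum x_i^6$ the partial derivatives $2z,3y^2,6x_i^5$ vanish simultaneously only at the origin. So the cone is smooth away from $0$, and $M$, its quotient by a free action, is smooth. This is the Fermat sextic, and for $n=4$ it is the manifold in (B).

**Step 3: $M$ is connected.** The equation has the form $z^2+h$, where $-h$ has odd degree $3$ in $y$, so $-h$ is not a square of a polynomial in $x,y$. Hence $z^2+h$ is irreducible, $M$ is irreducible, and so $M$ is connected.

**Step 4: $M$ is Fano and $i(M)\ge n-1$.** By adjunction $K_M=\mathcal O(-n-5+6)=\mathcal O(-(n-1))$. The sections $x_1^6,\dots,x_n^6,y^3,z^2$ of $\mathcal O(6)|_M$ have no common zero and define a map to $\mathbb P^{n+1}$. Its fibers are finite: after scaling by a suitable $\lambda$, the values of $x_i^6,y^3,z^2$ are prescribed exactly, and this leaves finitely many $(x,y,z)$. The map is finite because $M$ is compact, so $\mathcal O(6)|_M$ and $\mathcal O(1)|_M$ are ample. Hence $M$ is Fano, and since every curve has $\mathcal O(1)$-degree at least $1$, $i(M)\ge n-1$.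

As we wished, $\mathcal O(1)|_M$ has a base point for its sections $x_i$: on $M$, $x=0$ means $z^2+y^3=0$, which is the single point $[0:-1:1]$.

**Step 5: a cuspidal curve of degree one.** As $n-1\ge2$, the two equations $a=c=0$ have a common solution in $\mathbb P^{n-1}$. So there is $p\in\mathbb C^n\setminus0$ with $a(p)=c(p)=0$. Define
$$f:\mathbb P^1\to M,\qquad f([s:t])=[\,sp:-t^2:t^3\,].$$
The entries are homogeneous of degrees $1,2,3$ and do not vanish simultaneously. At $s=0$ the value is $[0:-1:1]\in W$. The equation holds: $t^6-t^6+s^4a(p)(-t^2)+s^6c(p)=0$. The lift $\mathbb C^2\setminus0\to\mathbb C^{n+2}\setminus0$ is $\mathbb C^*$-equivariant, so $f^*\mathcal O(1)=\mathcal O(1)$ and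
$$\sum a_i=\deg f^*(-K_M)=n-1 .$$
The map is injective. For $s\ne0$ the image is $[p:-\tau^2:\tau^3]$ with $\tau=t/s$; since $p\neq0$ fixes the scaling, $\tau^2$ and $\tau^3$ are determined, and they determine $\tau$. The point $s=0$ is the only one mapped to $x=0$. So the image of $f$ is a rational curve of anticanonical degree $n-1$, and $i(M)=n-1$.

**Step 6: the cusp raises $a_n$.** Near $[s:t]=[1:0]$, in a chart with coordinates $x_j/x_i$, $y/x_i^2$, $z/x_i^3$ where $p_i\ne0$, the map is $\tau\mapsto(\text{const},-\tau^2/p_i^2,\tau^3/p_i^3)$. Its derivative vanishes at $\tau=0$. So $df:\mathcal O(2)\to f^*T_M$ factors through a nonzero map $\mathcal O(3)\to f^*T_M$, and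
$$a_n\ge3.\tag{6}$$

**Step 7: conclusion.** Suppose (1) holds along $f$ with $m=3<n$. Since $\sum a_i=n-1=n-3+2$, Lemma 3 gives $a_n=2$, contradicting (6). We have proved the following.

**Proposition 2.** For every $n\ge4$, a smooth sextic $M\subset\mathbb P(1^n,2,3)$ avoiding the two singular points has $i(M)=n-1=n-3+2$, admits no Kähler metric with $3$-positive bisectional curvature, and $\Lambda^3T_M$ is not ample.

For $n=4$ and the Fermat sextic this is case (B), and Theorem 1 is proved. $\square$

## 5. All branch divisors, semipositivity, and sharp constants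

The same curves give more.

**Theorem 2.**

1. (Whole families.) In (A), every smooth $B$ of degree $2(m-1)$ works. In (B), every smooth sextic in $\mathbb P(1,1,1,1,2,3)$ avoiding the two singular points works.
2. (Semipositivity.) If $m\ge5$, or $m=4$ and $n\ge6$, the Fermat example in (A) does not even admit a Kähler metric with $\lambda_1+\dots+\lambda_m\ge0$ everywhere.
3. (Stronger hypotheses.) If $m\ge3$ and $n\ge m+2$, even $i(M)\ge n+1-\lceil(m+1)/2\rceil$ does not imply existence of an $m$-positive metric.
4. (Sharp constants for $m=3,4,5$.) Let $c(n,m)$ be the least $c$ such that every compact Kähler (Fano) $M^n$ with $i(M)\ge c$ admits an $m$-positive Kähler metric. For $n>m\ge3$, $c(n,m)\le n$, with equality if $m=3$ (all $n\ge4$), if $m=4$ and $n\ge6$, and if $m=5$ and $n\ge8$.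

### Lines on every hypersurface of low degree

For part 1 we must remove the hypothesis that $B$ contains a line. This is a theorem of Barth–Van de Ven (*Arch. Math.* 31 (1978)); see also Kollár, *Rational Curves on Algebraic Varieties*, V.4.3. Here is a proof.

**Lemma 4.** Every hypersurface of degree $d\le2n-3$ in $\mathbb P^n$ contains a line.

**Proof.** Let $V_d$ be the space of forms of degree $d$ on $\mathbb P^n$, let $G$ be the Grassmannian of lines in $\mathbb P^n$, of dimension $2(n-1)$, and let
$$I=\{(\ell,[F]):F|_\ell=0\}\subset G\times\mathbb P(V_d).$$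
Restriction of forms to a line is surjective onto forms of degree $d$ in two variables, so vanishing on $\ell$ imposes $d+1$ conditions. Thus $I$ is a projective bundle over $G$; it is irreducible, of dimension $\dim\mathbb P(V_d)+2(n-1)-(d+1)$. We must show that $I\to\mathbb P(V_d)$ is surjective. Its image is closed, so it suffices to find one point of $I$ near which the fiber has dimension $2(n-1)-(d+1)$. For by the theorem on fiber dimension, the image then has dimension at least $\dim I-\bigl(2(n-1)-(d+1)\bigr)=\dim\mathbb P(V_d)$.

Let $\ell_0=\{x_2=\dots=x_n=0\}$ and $F_0=\sum_{i=2}^nx_if_i(x_0,x_1)$ with forms $f_i$ of degree $d-1$, so that $F_0|_{\ell_0}=0$. Lines near $\ell_0$ are parametrized by $(u,v)\mapsto(u,v,\alpha_2u+\beta_2v,\dots,\alpha_nu+\beta_nv)$, and $F_0$ restricts to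
$$\sum_{i=2}^n(\alpha_iu+\beta_iv)f_i(u,v).$$
This is linear in $(\alpha,\beta)\in\mathbb C^{2(n-1)}$. So near $\ell_0$ the fiber over $[F_0]$ is the kernel of a linear map to the $(d+1)$-dimensional space of forms of degree $d$ in $u,v$. If that map is surjective, the fiber has the required dimension. It is surjective if the forms $uf_i,vf_i$ span. Take the $f_i$ to be the monomials $u^{d-1-2k}v^{2k}$ with $0\le 2k\le d-1$: they produce the pairs $u^{d-2k}v^{2k},\,u^{d-1-2k}v^{2k+1}$. For $d$ odd these are all monomials of degree $d$; for $d$ even only $v^d$ is missing, and we add the form $v^{d-1}$. This uses $\lceil(d+1)/2\rceil$ forms, which is at most $n-1$ because $d+1\le2(n-1)$; set the other $f_i$ equal to $0$. $\square$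

**Proof of Theorem 2, part 1.** In (A), $m\le n-1$, so $\deg B=2(m-1)\le2n-4$. By Lemma 4, $B$ contains a line, and the proof in Section 2 applies to every smooth $B$. For sextics, use Proposition 2 with $n=4$. $\square$

### Negative quotients on Fermat lines

For parts 2 and 3 we use the summand $\mathcal O(2-2b)$ in the splitting (5).

**Proof of Theorem 2, part 2.** Take (5) with $b=m-1$, so $2-2b=4-2m$.

If $n\ge m+2$, then $n-3\ge m-1$, and $T_M|_\ell$ has the rank $m$ quotient $\mathcal O(2-2b)\oplus\mathcal O(1)^{m-1}$, of degree $4-2m+m-1=3-m$, which is negative for $m\ge4$.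

If $n=m+1$, then $n-3=m-2$, and there is the rank $m$ quotient $\mathcal O(2-2b)\oplus\mathcal O(1)^{m-2}\oplus\mathcal O(2)$, of degree $4-2m+(m-2)+2=4-m$, which is negative for $m\ge5$.

The semipositive part of Lemma 1 excludes $\lambda_1+\dots+\lambda_m\ge0$ in these cases. Together they cover all $n>m$ for $m\ge5$, and $n\ge6$ for $m=4$. $\square$

**Proof of Theorem 2, part 3.** Let $m\ge3$, $n\ge m+2$ and $b=\lceil(m+1)/2\rceil$. Then $2\le b\le m-1<n$: for $m=3$ we have $b=2$, and for $m\ge4$ we have $b\le(m+2)/2\le m-1$. The Fermat double cover with this $b$ has $i(M)=n+1-b$ by Section 1. Since $n-3\ge m-1$, (5) gives the rank $m$ quotient $\mathcal O(2-2b)\oplus\mathcal O(1)^{m-1}$, of degree $m+1-2b\le0$. By Lemma 1 there is no $m$-positive metric. $\square$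

### The constants $c(n,m)$

For part 4 we need examples with $i(M)=n-1$, so we compute the splitting on a line of the Fermat sextic.

**Step 1: the splitting.** Let $M=\{z^2+y^3+\sum_{i=1}^nx_i^6=0\}$ with $n\ge4$, and $S=M\cap\{y=z=x_5=\dots=x_n=0\}$, the Fermat surface of degree $6$ in the $\mathbb P^3$ with coordinates $x_1,\dots,x_4$. In a chart where one of $x_1,\dots,x_4$ is $1$, let $G$ be the dehomogenized equation. At points of $S$ its partial derivatives in $y,z,x_5,\dots,x_n$ vanish, while its differential in the remaining coordinates among $x_1,\dots,x_4$ does not, because $S$ is smooth. So $dG,dy,dz,dx_5,\dots,dx_n$ are independent, the sections $y,z,x_5,\dots,x_n$ vanish transversally on $M$ along $S$, and $N_{S/M}\cong\mathcal O_S(2)\oplus\mathcal O_S(3)\oplus\mathcal O_S(1)^{n-4}$. The group $\mu_3\times\mu_2\times\mu_6^{\,n-4}$, acting on $y,z,x_5,\dots,x_n$, preserves $M$ and fixes $S$ pointwise. It acts trivially on $T_S$ and by nontrivial characters on the summands of $N_{S/M}$. As in Section 3, the eigenbundle decomposition gives $T_M|_S\cong T_S\oplus N_{S/M}$. Let $\ell\subset S$ be the line of Section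 3, Step 1, with $d=6$. Then $T_S|_\ell\cong\mathcal O(2)\oplus\mathcal O(-4)$, and
$$T_M|_\ell\cong\mathcal O(2)^2\oplus\mathcal O(3)\oplus\mathcal O(1)^{n-4}\oplus\mathcal O(-4).\tag{7}$$
The degrees add up to $4+3+(n-4)-4=n-1$, as they should.

**Step 2: the upper bound.** Let $n>m\ge3$ and $i(M)\ge n$. The known converse for $m=2$ has hypothesis $i(M)\ge n-2+2=n$, so $M$ has a $2$-positive metric. As noted in Section 1, a $2$-positive metric is $m$-positive for all $m\ge2$: from $\lambda_1+\lambda_2>0$ we get $\lambda_2>0$, hence $\lambda_j>0$ for $j\ge2$. So $c(n,m)\le n$.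

**Step 3: the lower bound.** The Fermat sextic has $i(M)=n-1$ by Section 4. If it has no $m$-positive metric, then $i(M)\ge n-1$ is not sufficient, and $c(n,m)=n$. We check the cases.

* For $m=3$ and $n\ge4$ there is no $3$-positive metric, by Proposition 2.
* For $m=4$ and $n\ge7$ we have $n-4\ge3$, and (7) has the rank $4$ quotient $\mathcal O(-4)\oplus\mathcal O(1)^3$, of degree $-1$.
* For $m=4$ and $n=6$ we have $n-4=2$, and (7) has the rank $4$ quotient $\mathcal O(-4)\oplus\mathcal O(1)^2\oplus\mathcal O(2)$, of degree $0$.
* For $m=5$ and $n\ge8$ we have $n-4\ge4$, and (7) has the rank $5$ quotient $\mathcal O(-4)\oplus\mathcal O(1)^4$, of degree $0$.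

In the last three cases Lemma 1 excludes an $m$-positive metric, because a rank $m$ quotient would need positive degree. This proves part 4, and with it Theorem 2. $\square$
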